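# Self-dual realizations of four-dimensional polyhedral cones via edge-tangent polytopes

## 1. Self-dual cones, slack matrices and strong involutions

**Definition (polyhedral cone).** A *polyhedral cone* $\mathcal K\subseteq\mathbb R^d$ is a pointed, full-dimensional cone generated by finitely many vectors. Its dimension is $d$. Two cones are *combinatorially equivalent* if their face lattices are isomorphic.

Example. If $P\subset\mathbb R^{d-1}$ is a full-dimensional polytope, the vectors $(1,v)$, with $v$ a vertex of $P$, generate a $d$-dimensional polyhedral cone, the *cone over* $\{1\}\times P$. Its extreme rays correspond to the vertices of $P$, its facets to the facets of $P$, and the face $\{0\}$ to the empty face. Conversely, every polyhedral cone has a compact slice, which is a polytope with the same combinatorics. So 3-dimensional cones are polygons and 4-dimensional cones are 3-polytopes, as far as face lattices are concerned.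

**Definition (dual and self-dual cone).** Given an inner product on $\mathbb R^d$, the *dual cone* is $\mathcal K^*=\{y:\langle x,y\rangle\ge0\text{ for all }x\in\mathcal K\}$. The cone $\mathcal K$ is *self-dual* if $\mathcal K=\mathcal K^*$ for some inner product on $\mathbb R^d$.

Example. The orthant $\mathbb R^d_{\ge0}$ is self-dual for the standard inner product. For another example let $n\geq 3$ be odd, and let $P$ be the regular $n$-gon with vertices $r(\cos\frac{2\pi k}{n},\sin\frac{2\pi k}{n})$, where $r^2\cos\frac{\pi}{n}=1$. The edge opposite to a vertex $v$ has outer normal direction $-v$ and lies at distance $r\cos\frac\pi n=1/r$ from the origin, so it lies on the line $-v\cdot x=1$. Hence $P=\{x:-v\cdot x\le1\text{ for all vertices }v\}$. The cone over $\{1\}\times P$ is therefore $\{(s,y): s+v\cdot y\ge0\ \text{for all } v\}$ (if $s\le0$ satisfies these inequalities, then $y$ is a recession direction of the bounded set $P$, so $y=0$ and $s=0$). This is the set of vectors having nonnegative standard inner product with all generators $(1,v)$. So this cone is self-dual.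

**Definition (slack matrix).** Let $r_1,\dots,r_n$ be the extreme rays and $F_1,\dots,F_m$ the facets of $\mathcal K$. Let $v_i$ generate $r_i$, and let $\{x:\langle a_j,x\rangle\ge0\}$ be the halfspace containing $\mathcal K$ whose boundary contains $F_j$. The *slack matrix* is the $n\times m$ matrix with $S_{ij}=\langle a_j,v_i\rangle$. Its *support* is the $0/1$ matrix with a $1$ in position $(i,j)$ exactly when $r_i\not\subseteq F_j$.

Example. Take the cone over the pentagon with vertices $(0,0),(2,0),(2,1),(1,2),(0,2)$. List for each vertex the opposite edge; the corresponding inequalities, in coordinates $(x,y)$, are $3-x-y\ge0$, $2-y\ge0$, $x\ge0$, $y\ge0$, $2-x\ge0$. With this order of columns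
$$S=\begin{pmatrix}3&2&0&0&2\\1&2&2&0&0\\0&1&2&1&0\\0&0&1&2&1\\1&0&0&2&2\end{pmatrix}.\tag{1}$$
Its support is symmetric and its diagonal is nonzero, though $S$ itself is not symmetric.

**Definition (combinatorial self-duality, strong involution).** $\mathcal K$ is *combinatorially self-dual* if its face lattice is anti-isomorphic to itself. It is *strongly involutive combinatorially self-dual* if $n=m$ and the columns of the support of its slack matrix can be permuted so that the resulting square matrix is symmetric with all diagonal entries nonzero. Letting $\varphi(r_i)$ be the facet placed in column $i$, this says: there is a bijection $\varphi$ from extreme rays to facets such that, for all $i,j$,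
$$r_i\not\subseteq\varphi(r_i),\qquad r_i\subseteq\varphi(r_j)\iff r_j\subseteq\varphi(r_i).\tag{2}$$
We call such a $\varphi$ a *strong involution*, and use the same word for polytopes, with vertices in place of extreme rays.

Example. In the simplex cone $\mathbb R^d_{\ge0}$, sending each ray to the opposite facet is a strong involution. In (1), sending each vertex of the pentagon to the opposite edge is one.

**Definition (self-dual realization).** A *self-dual realization* of $\mathcal K$ is a self-dual polyhedral cone $\mathcal K'$ combinatorially equivalent to $\mathcal K$.

Example. The pentagon in (1) is not regular, but the cone over the regular pentagon above is a self-dual realization of its cone.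

Condition (2) comes from the following observation.

**A self-dual cone has a strong involution.** Let $K'=K'^*$ have extreme rays generated by $v_1,\dots,v_n$. The facets of a cone are the sets orthogonal to the extreme rays of its dual. Here the dual is $K'$ itself, so the facets are $F_i=\{x\in K':\langle v_i,x\rangle=0\}$, one for each $i$. Put $\varphi(r_i)=F_i$. Since $\langle v_i,v_i\rangle>0$, we have $r_i\not\subseteq F_i$. And $r_j\subseteq F_i$ means $\langle v_i,v_j\rangle=0$, which is symmetric in $i,j$. So (2) holds, and it passes to every cone combinatorially equivalent to $K'$.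

The problem, posed by João Gouveia and Bruno F. Lourenço in "Self-dual polyhedral cones and their slack matrices", arXiv:2207.11747 (2022), asks for a converse in dimension four: *does every 4-dimensional strongly involutive combinatorially self-dual polyhedral cone have a self-dual realization?* In plain words: if the zero pattern of the slack matrix looks like that of a matrix of inner products $\langle v_i,v_j\rangle$, can we move the rays, keeping the combinatorics, so that it is one? The answer will be yes.

## 2. Polygons and pyramids by hand

**Polygons.** Label the vertices of an $n$-gon by $i\in\mathbb Z/n$ and the edges by $e_k=\{k,k+1\}$. Let $\varphi$ be a bijection from vertices to edges with $i\in\varphi(j)\Leftrightarrow j\in\varphi(i)$. The edge with ends $i,i+1$ is $\varphi(j)$ for some $j$, so $j\in\varphi(i)\cap\varphi(i+1)$: consecutive vertices go to consecutive edges. Therefore $\varphi(i)=e_{c+i}$ for all $i$ or $\varphi(i)=e_{c-i}$ for all $i$, for some constant $c$.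

If $\varphi(i)=e_{c+i}$, then $j\in\varphi(i)$ iff $j-i\in\{c,c+1\}$. Symmetry means $\{c,c+1\}=\{-c,-c-1\}$. The option $c=-c$, $c+1=-c-1$ gives $2=0$ in $\mathbb Z/n$, impossible for $n\ge3$. The option $c=-c-1$ gives $2c=-1$, which forces $n$ odd and $c=\frac{n-1}2$; this is the map to the opposite edge, and it is strong.

If $\varphi(i)=e_{c-i}$, then $j\in\varphi(i)$ iff $i+j\in\{c,c+1\}$, which is always symmetric. It is strong iff $2i\notin\{c,c+1\}$ for all $i$. For $n$ odd, $2i$ takes all values; for $n$ even, one of $c,c+1$ is even. So it is never strong.

Thus an $n$-gon has a strong involution iff $n$ is odd, and then only one. For odd $n$ the regular polygon of Section 1 gives a self-dual realization; for even $n$ there is none, by the observation in Section 1. In dimension three, then, the three properties "odd number of rays", "strongly involutive" and "has a self-dual realization" coincide.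

**Pyramids.** Let $P$ be a pyramid with apex $z$ over an $n$-gon $Q$. If $n$ is odd, the cone over $P$ is linearly isomorphic to $K_3\times\mathbb R_{\ge0}$, where $K_3$ is the cone over $Q$. Replacing $K_3$ by a self-dual realization gives a self-dual cone, because the dual of a product, for the product inner product, is the product of the duals.

Let $n\ge4$ be even. Suppose $\varphi$ is a strong involution of $P$. The number of $w$ with $w\in\varphi(z)$ equals the number of $w$ with $z\in\varphi(w)$, i.e. the number $n$ of facets containing $z$. The triangles have only three vertices, so $\varphi(z)=Q$. Then $\varphi$ sends each base vertex to a triangle, and the base edges of these triangles define a strong involution of the $n$-gon. There is none. So cones over even pyramids have no self-dual realization.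

The square pyramid is worth remembering. With base vertices $i\in\mathbb Z/4$, put $\varphi(z)=Q$ and let $\varphi(i)$ be the triangle over $e_{-i}$. Then $i\in\varphi(j)$ iff $i+j\in\{0,1\}$, and $z\in\varphi(i)$, $i\in\varphi(z)$ for all $i$. So $\varphi$ satisfies the symmetry half of (2), but $0\in\varphi(0)$. Whatever proof we find must use $r\not\subseteq\varphi(r)$ somewhere.

## 3. Symmetrizing a slack matrix breaks the rank

If $K=K^*$ with generators $v_i$, we may take $a_i=v_i$, and the slack matrix is the Gram matrix $(\langle v_i,v_j\rangle)$: symmetric, positive semidefinite, of rank $d$. A natural first attempt is to take any realization of the given combinatorial type, order the columns by $\varphi$, and replace $S$ by $S+S^{T}$. Nonnegativity, the support and symmetry are all as desired. But the rank is not controlled. For (1), $S$ has rank $3$, while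
$$S+S^T=\begin{pmatrix}6&3&0&0&3\\3&4&3&0&0\\0&3&4&2&0\\0&0&2&4&3\\3&0&0&3&4\end{pmatrix}.$$
The leading principal minors of the upper left $4\times4$ block are $6$, $24-9=15$, $4\cdot15-9\cdot6=6$ and $4\cdot6-4\cdot15=-36$. So the rank is at least $4$ and the matrix is not even positive semidefinite. Adding a fifth diagonal block $(1)$ to $S$ gives the slack matrix of $K\times\mathbb R_{\ge0}$, the 4-dimensional cone over a pentagonal pyramid, with the same failure. Averaging destroys the linear structure: nothing makes $\varphi$ into a linear map.

This tells us what to look for. Suppose we have a realization in which $\varphi$ *is* induced by a linear map $A$, carrying the generator of $r$ to a normal vector of $\varphi(r)$ up to a positive factor. Then $A$ defines a bilinear form for which $K$ is its own dual. We need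

1. a realization for which such an $A$ exists,
2. symmetry of the form,
3. positive definiteness.

For odd polygons the regular polygon did all this, because its symmetries are geometric. For 3-polytopes the substitute will be a realization with all edges tangent to a sphere. It is so rigid that every combinatorial symmetry, dualities included, is induced by a linear map preserving the Lorentz form. That gives 1, and uniqueness of the map gives $A^2=I$ and hence 2. For 3, we use $r\not\subseteq\varphi(r)$ to show that $A$ has no fixed point on the sphere.

## 4. Two theorems on self-dual realizations in dimension four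

**Theorem 1.** Let $\mathcal K$ be a 4-dimensional polyhedral cone and $\varphi$ a bijection from extreme rays to facets with $r\not\subseteq\varphi(r)$ and $r\subseteq\varphi(r')\Leftrightarrow r'\subseteq\varphi(r)$. Then there are a cone $K$ combinatorially equivalent to $\mathcal K$ and an inner product on $\mathbb R^4$ with $K=K^*$. Under the equivalence, $\varphi(r)$ is the facet of $K$ orthogonal to $r$.

So every 4-dimensional strongly involutive combinatorially self-dual polyhedral cone has a self-dual realization. The polar of a polytope $P$ is $P^\circ=\{y:x\cdot y\le1\ \text{for all } x\in P\}$.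

**Theorem 2.** Let $\mathcal K$ be a 4-dimensional polyhedral cone.

1. $\mathcal K$ has a self-dual realization iff it is strongly involutive combinatorially self-dual.
2. There is at most one bijection $\varphi$ as in Theorem 1. If it exists, it induces a central element of the group of all automorphisms and anti-automorphisms of the face lattice. The realization in Theorem 1 can be chosen so that every combinatorial automorphism is induced by a linear isometry preserving $K$.
3. If $\varphi$ exists, the realization can be chosen as the cone over $\{1\}\times\hat P$, with the standard inner product, where $\hat P\subset\mathbb R^3$ satisfies $\hat P=-\hat P^\circ$ and all edges of $\hat P$ are tangent to the unit sphere. Any combinatorial isomorphism between two such polytopes is induced by an orthogonal map; in particular $\hat P$ is unique up to $O(3)$.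

The one deep input is an existence theorem.

**Theorem 3 (Koebe–Andreev–Thurston).** Every 3-polytope is combinatorially equivalent to a polytope all of whose edges are tangent to the unit sphere $S^2$, with the origin equal to the barycenter of the tangency points.

For this we cite Schramm, *How to cage an egg*, Invent. Math. 107 (1992), and Springborn, *A unique representation of polyhedral types*, Math. Z. 249 (2005). Only existence is used; the rigidity we need is proved in Section 7.

## 5. Midscribed polytopes and Lorentz space

Let $B$ be the closed unit ball in $\mathbb R^3$.

**Definition (midscribed).** A 3-polytope $P\subset\mathbb R^3$ is *midscribed* if $0\in\operatorname{int}P$ and, for every edge $e$, $\operatorname{aff}(e)\cap B=\{t_e\}$ with $t_e\in e$.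

Example. Let $P$ be the tetrahedron with vertices $(1,1,1),(1,-1,-1),(-1,1,-1),(-1,-1,1)$. The edge $[(1,1,1),(-1,-1,1)]$ has midpoint $(0,0,1)$, a unit vector orthogonal to the edge direction $(1,1,0)$, so the edge is tangent at its midpoint. The other edges are analogous, and the tangency points are $\pm$ the coordinate vectors. Distinct vertices satisfy $v\cdot w=-1$, so the facet opposite to $v$ lies on $-v\cdot x=1$. Hence $P=-P^\circ$: this is $\hat P$ for the simplex cone.

If $e$ is an edge of a midscribed $P$ and $v\in e$, then $v-t_e$ is tangent to the sphere at $t_e$, so $v\cdot t_e=1$. Since $0\in\operatorname{int}P$, each facet is $F=P\cap H_F$ with $H_F=\{x:u_F\cdot x=1\}$, and $P=\{x:u_F\cdot x\le1\ \text{for all } F\}$. Put $\Delta_F=H_F\cap B$.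

**Lemma 4.** Let $P$ be midscribed.

(a) $t_e\in\operatorname{relint}e$, the points $t_e$ are pairwise distinct, and $|v|>1$ for every vertex $v$.

(b) $|u_F|>1$ and $\Delta_F\subset F$ for every facet $F$.

*Proof.* (a) Suppose $t_e=v$ is an endpoint of $e$. Then $v\in B$, so for every edge $e'$ at $v$ the single point of $\operatorname{aff}(e')\cap B$ is $v$. So all edges at $v$ are tangent to the sphere at $v$ and lie in one plane, which is impossible for a 3-polytope. Thus $t_e\in\operatorname{relint}e$. Relative interiors of distinct edges are disjoint, so the $t_e$ are distinct. A vertex $v$ of $e$ lies in $\operatorname{aff}(e)$ and differs from $t_e$, so $v\notin B$.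

(b) $H_F$ contains at least three distinct points $t_e\in S^2$, so it is not tangent to $S^2$ or disjoint from it. Its distance $1/|u_F|$ from $0$ is less than $1$, and $\Delta_F$ is a disc of positive radius. Let $e$ be an edge of $F$. Within $H_F$, the disc $\Delta_F$ meets the line $\operatorname{aff}(e)$ only in $t_e$. A line with points of the disc strictly on both sides meets the interior of the disc, hence meets the disc in a segment. So $\Delta_F$ lies on one side of $\operatorname{aff}(e)$. If that were the side opposite to $F$, then $\Delta_F\cap F\subset\{t_e\}$, contradicting $t_{e'}\in\Delta_F\cap F$ for the other edges $e'$ of $F$. So $\Delta_F$ satisfies all edge inequalities of $F$ in the plane $H_F$, i.e. $\Delta_F\subset F$. $\square$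

The polytope of Theorem 3 is midscribed once we know $0\in\operatorname{int}P$. The proof of (a) used only tangency, so $t_e\in\operatorname{relint}e$. For each facet $F$ there is an edge $e\not\subset F$, and then $t_e\notin F$. So the barycenter $0$ of the tangency points satisfies every facet inequality strictly.

**Lorentz form.** On $\mathbb R^4=\mathbb R\times\mathbb R^3$ let $L(x,y)=-x_0y_0+\vec x\cdot\vec y$. A nonzero $x$ is *timelike* if $L(x,x)<0$ and *null* if $L(x,x)=0$; in these cases it is *forward* if $x_0>0$. Example: $o=(1,0,0,0)$ is forward timelike, $(1,w)$ with $|w|=1$ is forward null, and $(1,v)$ with $|v|>1$ has $L>0$. We recall: if $f$ is forward timelike, then $L$ is positive definite on $f^\perp$ (orthogonality with respect to $L$), and a nonzero timelike or null $x$ is forward iff $L(f,x)<0$. In particular sums of forward timelike vectors are forward timelike.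

Let $O^+(3,1)$ be the group of linear maps preserving $L$ and the forward cone. It permutes the forward null rays $\mathbb R_{>0}(1,x)$, $x\in S^2$, so it acts on $S^2$. By a classical fact it acts as the full Möbius group, orientation-reversing maps included. In particular, a stereographic projection followed by a similarity of $\mathbb R^2$ and an inverse stereographic projection (from a possibly different point) is induced by an element of $O^+(3,1)$.

**Definition (cap).** For $L(c,c)>0$ let $C(c)=\{x\in S^2:L(c,(1,x))\ge0\}=\{x\in S^2:\vec c\cdot x\ge c_0\}$. Since $|\vec c|>|c_0|$, this is a closed round cap with nonempty interior, different from $S^2$. Two such vectors give the same cap iff they are positive multiples of each other, and $A\,C(c)=C(Ac)$ for $A\in O^+(3,1)$.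

For a midscribed $P$ let $I$ be the set of all vertices and facets: two *types*. Put
$$p_v=c_v=(1,v),\qquad q_F=c_F=(1,u_F),\qquad B_i=C(c_i)\quad(i\in I).$$
By Lemma 4, $L(c_i,c_i)>0$. So $B_v=\{x\in S^2:v\cdot x\ge1\}$ and $B_F=\{x\in S^2:u_F\cdot x\ge1\}$, with
$$\partial B_F\subset\Delta_F\subset F,\qquad L(p_v,q_F)=v\cdot u_F-1\le0,\ \text{ with equality iff } v\in F.\tag{3}$$
Geometrically, $B_v$ is the part of the sphere visible from $v$, and $B_F$ is the part cut off by the plane of $F$. We write $i\sim j$ if $i,j$ are an incident vertex–facet pair.

Example. For the tetrahedron take $e_0=[a,b]$ with $a=(1,1,1)$, $b=(-1,-1,1)$, so $t_{e_0}=(0,0,1)$. Project stereographically from $t_{e_0}$: $X=\frac{x}{1-z}$, $Y=\frac y{1-z}$, so $X^2+Y^2=\frac{1+z}{1-z}$. The cap $x+y+z\ge1$ of $a$ becomes $X+Y\ge1$, and the cap of $b$ becomes $-X-Y\ge1$. The two facets through $e_0$ have normals $(-1,1,1)$ and $(1,-1,1)$ and give $\pm(X-Y)\ge1$. The vertex $(1,-1,-1)$ has cap $x-y\ge1+z$, i.e. $X-Y\ge X^2+Y^2$: the disc with center $(\frac12,-\frac12)$ and radius $\frac1{\sqrt2}$. In the same way, the other vertex and the two other facets give the discs of that radius with centers $(-\frac12,\frac12)$,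 $(\frac12,\frac12)$, $(-\frac12,-\frac12)$. So we see four half-planes around an open square, and four discs covering the square. Discs of different types cross at right angles and discs of the same type touch at the origin. This is the general pattern.

## 6. The pattern of caps

**Lemma 5.** For $x\in S^2$ let $V(x)=\{v:v\cdot x\ge1\}$. Then $|V(x)|\le2$, and if $V(x)=\{v,w\}$ with $v\ne w$, then $e=[v,w]$ is an edge and $x=t_e$.

*Proof.* A vertex that does not maximize $x\cdot(\,)$ over $P$ has a neighbor with larger value, and the vertices of the maximal face induce a connected graph. So from every vertex in $V(x)$ an increasing path inside $V(x)$ leads to the maximal face, whose vertices then lie in $V(x)$: the graph induced on $V(x)$ is connected. If $[v,v']$ is an edge with both ends in $V(x)$, its tangency point $t$ is a convex combination of $v,v'$, so $t\cdot x\ge1$. For unit vectors this means $t=x$. Tangency points are distinct, so the induced graph has at most one edge. Being connected, it has at most two vertices. $\square$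

**Lemma 6.** Let $P$ be midscribed.

* (P1) Two distinct caps of the same type are disjoint, unless their indices are the two vertices of an edge $e$ or the two facets containing an edge $e$; in that case they meet exactly in $t_e$. In particular their interiors are disjoint.
* (P2) $B_v\cap B_F\ne\emptyset$ iff $v\in F$; in that case $\partial B_v$ and $\partial B_F$ meet orthogonally, in exactly two points.
* (P3) The caps cover $S^2$. Each circle $\partial B_i$ is covered by the caps $B_j$ with $j\sim i$.
* (P4) For an edge $e$ with ends $v,w$ in facets $F,G$, the point $t_e$ lies on $\partial B_v,\partial B_w,\partial B_F,\partial B_G$ and in no other cap.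

*Proof of (P4).* We have $v\cdot t_e=w\cdot t_e=1$ and $u_F\cdot t_e=u_G\cdot t_e=1$. By Lemma 5 no other vertex cap contains $t_e$. If $u_H\cdot t_e\ge1$ for a facet $H$, then, since $t_e\in P$, equality holds and $t_e\in H$. As $t_e\in\operatorname{relint}e$, it follows that $e\subset H$, so $H\in\{F,G\}$.

*Proof of (P1).* If $x\in B_v\cap B_w$, then $V(x)=\{v,w\}$ and Lemma 5 says that $e=[v,w]$ is an edge and $x=t_e$; conversely $t_e\in B_v\cap B_w$ by (P4).

Let $F\ne G$ be facets. By (3), $\partial B_G\subset G\subset P\subset\{u_F\cdot x\le1\}$, so the connected set $\operatorname{int}B_F=\{x\in S^2:u_F\cdot x>1\}$ misses $\partial B_G$. Hence $\operatorname{int}B_F$ is contained in $\operatorname{int}B_G$ or disjoint from $B_G$, and the same holds with $F,G$ exchanged. If $\operatorname{int}B_F\subset\operatorname{int}B_G$, then $\operatorname{int}B_G$ is not disjoint from $B_F$, so $\operatorname{int}B_G\subset\operatorname{int}B_F$. The caps then coincide, so $q_F,q_G$ are positive multiples of each other, and since both have first coordinate $1$, $u_F=u_G$, a contradiction. So $\operatorname{int}B_F\cap B_G=\emptyset$ and, symmetrically, $\operatorname{int}B_G\cap B_F=\emptyset$.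 Therefore $B_F\cap B_G\subset\partial B_F\cap\partial B_G\subset F\cap G\cap S^2$. The set $F\cap G$ is empty, or a vertex, which is not on $S^2$, or an edge $e$, with $e\cap S^2=\{t_e\}$. In the last case $t_e$ is in both caps by (P4). Finally, caps meeting in at most one point have disjoint interiors.

*Proof of (P2).* Let $v\in F$. Choose an edge $e$ with $v\in e\subset F$; then $t_e\in\partial B_v\cap\partial B_F$ by (P4). At any common point $x$ of the two circles, normals to them inside $T_xS^2=x^\perp$ are $v-(v\cdot x)x=v-x$ and $u_F-x$. They are nonzero since $|v|,|u_F|>1$, and
$$(v-x)\cdot(u_F-x)=v\cdot u_F-1-1+1=v\cdot u_F-1=0.$$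
So the circles cross orthogonally at $t_e$. Two circles on a sphere that cross transversally meet in exactly two points, and both crossings are orthogonal.

Conversely let $x\in B_v\cap B_F$ and suppose $v\notin F$, i.e. $u_F\cdot v<1$. The point $v/|v|$ lies in $B_v$, and $u_F\cdot v/|v|<1$ because $|v|>1$. Since $B_v$ is connected and $u_F\cdot x\ge1$, there is $x'\in B_v$ with $u_F\cdot x'=1$. Then $x'\in\partial B_F\subset F$ is a convex combination of the vertices of $F$. Because $x'\cdot x'=1$, some vertex $v'$ of $F$ has $v'\cdot x'\ge1$, and $v'\ne v$ as $v\notin F$. So $V(x')=\{v,v'\}$, and $x'=t_e$ with $e=[v,v']$ an edge. The face $F$ contains the relative interior point $t_e$ of $e$, so $e\subset F$ and $v\in F$, a contradiction.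

*Proof of (P3).* If $x\in S^2$ lies in no $B_F$, then $u_F\cdot x<1$ for all $F$, so $x\in\operatorname{int}P$. Since $x\cdot x=1$ and $x$ is a convex combination of vertices, some vertex has $v\cdot x\ge1$. So the caps cover $S^2$.

Let $x\in\partial B_F\subset F$. As $x$ is a convex combination of vertices of $F$ and $x\cdot x=1$, some vertex $v\in F$ has $v\cdot x\ge1$; so $x\in B_v$ with $v\sim F$.

Let $x\in\partial B_v$, so $v\cdot x=1$, and suppose $x$ lies in no $B_F$. Then $x\in\operatorname{int}P$, so $\max_Px\cdot(\,)>x\cdot x=1$. The maximum is attained at a vertex of $V(x)$. If $V(x)=\{v\}$, it equals $v\cdot x=1$, a contradiction. Otherwise $x=t_e\in\partial P$ by Lemma 5, again a contradiction. So $x\in B_F$ for some $F$, and $v\in F$ by (P2). $\square$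

All four properties are symmetric under exchanging the roles of vertices and facets. So a duality will be as good as an isomorphism in the next section.

## 7. Rigidity: combinatorial maps are Lorentz maps

**Proposition 7.** Let $P,P'$ be midscribed with index sets $I,I'$. Let $\beta:I\to I'$ be a bijection which preserves incidence in both directions and either preserves or interchanges types. Then there is $A\in O^+(3,1)$ with $Ac_i\in\mathbb R_{>0}\,c'_{\beta(i)}$ for all $i\in I$.

*Proof.* Vertex–facet incidences determine the face lattice. So $\beta$ induces an isomorphism or an anti-isomorphism of face lattices. In particular it induces a bijection of edges, compatible with the relation "$e$ has ends $v,w$ and lies in $F,G$", up to interchange of types. We show that the two cap patterns agree up to a Möbius transformation.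

**Normalization: send one tangency point to infinity.** The purpose is to work with Euclidean discs and radii. Fix an edge $e_0$ with ends $a,b$ in facets $F_0,G_0$, and let $E_0=\{a,b,F_0,G_0\}$. Project $S^2$ stereographically from $t_{e_0}$ to $\mathbb R^2$. By (P4) the caps $B_i$, $i\in E_0$, have $t_{e_0}$ on their boundary and become closed half-planes, while all other $B_i$ avoid $t_{e_0}$ and become closed round discs, of radii $r_i$. We put $r_i=\infty$ for $i\in E_0$ and keep the notation $B_i$, $t_e$ in the plane. By (P1), $B_a$ and $B_b$ meet on the sphere only in $t_{e_0}$, so in the plane they are disjoint closed half-planes, hence parallel; likewise $B_{F_0},B_{G_0}$. By (P2) the two directions are perpendicular. So the complement $R$ of the four half-planes is a nonempty open rectangle. Do the same for $P'$ with the edge $\beta(e_0)$, giving radii $r'_{\beta(i)}$. Since $\beta$ maps $E_0$ to the corresponding four elements, $r'_{\beta(i)}=\infty$ iff $i\in E_0$.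

**Step 1: equations for the radii.** Let $i\notin E_0$. By (P3) the circle $\partial B_i$ is covered by the arcs $\partial B_i\cap B_j$ with $j\sim i$. These $j$ all have the same type, so by (P1) two such arcs share at most one point. So their angles, measured from the center of $B_i$, add up to $2\pi$. By (P2), $\partial B_j$ is orthogonal to $\partial B_i$. If $r_j<\infty$, the two centers and a crossing point form a right triangle with legs $r_i,r_j$, so half of the arc has angle $\arctan(r_j/r_i)$. If $r_j=\infty$, the line $\partial B_j$ passes through the center of $B_i$ and the arc has angle $\pi=2\arctan\infty$. Hence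
$$\sum_{j\sim i}2\arctan\frac{r_j}{r_i}=2\pi\qquad(i\notin E_0),\tag{4}$$
and likewise for $r'$. In the tetrahedron example each disc has two neighbors of equal radius and one half-plane, and (4) reads $\frac\pi2+\frac\pi2+\pi=2\pi$.

**Step 2: the finite discs are connected through incidence.** This is what lets a maximum principle spread. Let $\Gamma_0$ be the graph on $I\setminus E_0$ given by $\sim$. We claim that it is connected. For each component $N$ let $U_N=\bigcup_{i\in N}B_i$. We look at the sets $U_N\cap R$.

They are closed in $R$, being finite unions of closed discs intersected with $R$. They cover $R$, because all caps together cover the plane by (P3) and points of $R$ lie in no $B_i$ with $i\in E_0$.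

They are nonempty. Let $i\in I\setminus E_0$, say a vertex; facets are analogous. By (P1) and (P4), $B_i$ meets $B_a$ and $B_b$ at most in boundary points of $B_i$, so $\operatorname{int}B_i$ is disjoint from $B_a\cup B_b$. If $\operatorname{int}B_i$ missed $R$, it would lie in $B_{F_0}\cup B_{G_0}$ and hence, being connected, in one of these disjoint closed half-planes, say $B_j$. Then $B_i\cap B_j\ne\emptyset$, so by (P2) their boundaries cross orthogonally, and $\operatorname{int}B_i$ has points outside $B_j$, a contradiction.

They are pairwise disjoint. Let $x\in R\cap B_i\cap B_j$ with $i\ne j$ in $I\setminus E_0$. If the types differ, $i\sim j$ by (P2). If they agree, then $x=t_e$ for an edge $e$ by (P1), and by (P4) $x$ lies in a cap $B_k$ of the other type. Since $x\in R$, $k\notin E_0$; and $k\sim i$, $k\sim j$ by (P2). In both cases $i,j$ are in the same component.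

So the connected set $R$ is a disjoint union of finitely many nonempty relatively closed sets $U_N\cap R$, and there is only one component.

**Step 3: maximum principle.** We show that the radii agree up to one factor. Choose $i\notin E_0$ maximizing $r'_{\beta(i)}/r_i$, and let $m$ be the maximum. For each finite neighbor $j$ of $i$ (that is, $j\sim i$ and $j\notin E_0$),
$$\frac{r'_{\beta(j)}}{r_j}\le\frac{r'_{\beta(i)}}{r_i},\qquad\text{that is,}\qquad\frac{r'_{\beta(j)}}{r'_{\beta(i)}}\le\frac{r_j}{r_i}.$$
The neighbors of $\beta(i)$ are the $\beta(j)$ with $j\sim i$, and infinite neighbors contribute $\pi$ to both sums. Both sums in (4) equal $2\pi$ and $\arctan$ is strictly increasing, so equality holds for every finite neighbor: $r'_{\beta(j)}/r_j=m$. So the maximum is also attained at all finite neighbors, and by Step 2 the ratio equals $m$ on all of $I\setminus E_0$. Rescale the second picture by $1/m$; now $r'_{\beta(i)}=r_i$ for all $i$.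

**Step 4: laying out the discs.** Equal radii should force congruent pictures; we build the isometry and spread it flag by flag. A *flag* is a triple $(v,e,F)$ with $v\in e\subset F$; consider those with $e\ne e_0$. Then $t_e$ is a finite point of the plane. Say that an isometry $g$ of $\mathbb R^2$ *matches* the flag if
$$gB_v=B'_{\beta(v)},\qquad gB_F=B'_{\beta(F)},\qquad gt_e=t'_{\beta(e)}.$$
Suppose that $g$ matches a flag $(v,e,F)$. We claim that it matches every flag with edge $\ne e_0$ differing from it in one element.

* Replacing $v$ by the other end $w$ of $e$. By (P1) and (P4), $B_v$ and $B_w$ have disjoint interiors and both boundaries pass through $t_e$. As $e\ne e_0$, at most one of $v,w$ is in $E_0$. So $B_w$ is the disc of radius $r_w$, or the half-plane if $r_w=\infty$, that is tangent externally to $B_v$ at $t_e$. It is determined by $B_v,t_e,r_w$. In the second picture $B'_{\beta(w)}$ is determined in the same way by $B'_{\beta(v)},t'_{\beta(e)}$ and $r'_{\beta(w)}=r_w$. So $gB_w=B'_{\beta(w)}$.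
* Replacing $F$ by the other facet through $e$. The same argument applies; at most one of the two facets is in $E_0$, because $e_0$ is the only edge contained in both $F_0$ and $G_0$.
* Replacing $e$ by the other edge $e'\ne e_0$ of $F$ at $v$. By (P2) and (P4), $\partial B_v\cap\partial B_F=\{t_e,t_{e'}\}$. In the second picture, $\beta(e),\beta(e')$ are the two edges incident with both $\beta(v)$ and $\beta(F)$, so $\partial B'_{\beta(v)}\cap\partial B'_{\beta(F)}=\{t'_{\beta(e)},t'_{\beta(e')}\}$. Hence $gt_{e'}=t'_{\beta(e')}$.

Next, any two flags with edge $\ne e_0$ are connected by such moves through flags with edge $\ne e_0$. Flags are the triangles of the barycentric subdivision of the sphere $\partial P$, and two triangles share a side iff the flags differ in one element. The four flags containing $e_0$ form the closed star of the vertex representing $e_0$: a closed disc, bounded by the 4-cycle through $a,F_0,b,G_0$. Its complement in $\partial P$ is connected, and stays connected after removing the finitely many vertices of the subdivision. A generic path in it crosses only relative interiors of sides and meets only triangles outside the star. Joining interior points of two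 given triangles by such a path, we read off the moves.

It remains to start. Since $P$ has at least four vertices and four facets, $\Gamma_0$ has $|I|-4\ge4$ nodes. It is connected, so there is an incident pair $v\in F$ with $v,F\notin E_0$. Let $e$ be an edge of $F$ at $v$; then $e\ne e_0$ since $v\notin\{a,b\}$. Two orthogonal circles of given radii with a marked intersection point are unique up to isometry: the two centers and the marked point form a right triangle with given legs. Hence some isometry $g$ matches $(v,e,F)$, and therefore all flags with edge $\ne e_0$. Every vertex and every facet is incident with at least three edges, so every $i\in I$ occurs in such a flag. Thus $gB_i=B'_{\beta(i)}$ for all $i\in I$.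

**Back to the sphere.** Undoing the rescaling and the stereographic projections gives a Möbius transformation $\mu$ of $S^2$ with $\mu(B_i)=B'_{\beta(i)}$ for all $i$. It is induced by some $A\in O^+(3,1)$. Then $C(Ac_i)=C(c'_{\beta(i)})$, so $Ac_i\in\mathbb R_{>0}c'_{\beta(i)}$. $\square$

**Lemma 8.** If $A\in O^+(3,1)$ maps each ray $\mathbb R_{>0}p_v$ to itself, then $A=I$. Hence $A$ in Proposition 7 is unique.

*Proof.* Let $Ap_v=\lambda_vp_v$ with $\lambda_v>0$. Then $L(p_v,p_v)=L(Ap_v,Ap_v)=\lambda_v^2L(p_v,p_v)$, and $L(p_v,p_v)=|v|^2-1>0$, so $\lambda_v=1$. The $p_v$ span $\mathbb R^4$, so $A=I$. If $A,A'$ are both as in Proposition 7, then $A^{-1}A'$ maps each $\mathbb R_{>0}p_v$ to itself. $\square$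

## 8. No fixed points on the sphere: proof of Theorem 1

**Step 1: the duality becomes a Lorentz involution.** Apply Theorem 3 to a compact slice of $\mathcal K$. We get a midscribed $P$ such that the cone $K$ generated by the $p_v=(1,v)$ is combinatorially equivalent to $\mathcal K$. View $\varphi$ as a bijection from vertices to facets of $P$ with $v\notin\varphi(v)$ and $v\in\varphi(w)\Leftrightarrow w\in\varphi(v)$. Define $\beta:I\to I$ by $\beta(v)=\varphi(v)$, $\beta(F)=\varphi^{-1}(F)$. It interchanges types, and $\beta^2=\mathrm{id}$. It preserves incidence: with $F=\varphi(w)$,
$$v\in F\iff w\in\varphi(v)\iff\beta(F)\in\beta(v).$$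
By Proposition 7 there is $A\in O^+(3,1)$ with
$$Ap_v\in\mathbb R_{>0}\,q_{\varphi(v)},\qquad Aq_F\in\mathbb R_{>0}\,p_{\varphi^{-1}(F)}.\tag{5}$$
So $A^2$ maps each ray $\mathbb R_{>0}p_v$ to itself, and $A^2=I$ by Lemma 8. Hence $L(x,Ay)=L(Ax,A^2y)=L(Ax,y)$, and $\mathbb R^4=E_+\oplus E_-$ with the $\pm1$ eigenspaces of $A$. This sum is $L$-orthogonal, since $L(x,y)=L(Ax,Ay)=-L(x,y)$ for $x\in E_+$, $y\in E_-$. With $o=(1,0,0,0)$, the vector $f=o+Ao$ is a sum of forward timelike vectors, so it is forward timelike, and $Af=f$, i.e. $f\in E_+$.

**Step 2: $E_+=\mathbb Rf$.** This is where $v\notin\varphi(v)$ is used. Suppose $\dim E_+\ge2$. Subtracting a multiple of $f$ from a vector of $E_+\setminus\mathbb Rf$, we find $0\ne h\in E_+$ with $L(f,h)=0$. Then $L(h,h)>0$. With $s=\sqrt{-L(f,f)/L(h,h)}$ the vector $f+sh$ is null, and it is forward since $L(f,f+sh)=L(f,f)<0$. So it is a positive multiple of $(1,w)$ for some $w\in S^2$, and $A(1,w)=(1,w)$: the Möbius map of $A$ fixes $w$. By (P3), $w\in B_i$ for some $i\in I$. Applying $A$, we get $w\in AB_i=C(Ac_i)=B_{\beta(i)}$. The pair $\{i,\beta(i)\}$ has the form $\{v,\varphi(v)\}$, so $B_v\cap B_{\varphi(v)}\ne\emptyset$, and (P2) gives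 $v\in\varphi(v)$, a contradiction. Hence $E_+=\mathbb Rf$, and $E_-=f^\perp$, on which $L$ is positive definite.

**Step 3: the inner product.** Put
$$\langle x,y\rangle:=-L(x,Ay).\tag{6}$$
It is symmetric by Step 1. For $x=sf+h$ with $h\in f^\perp$ we have $Ax=sf-h$, so
$$\langle x,x\rangle=-s^2L(f,f)+L(h,h),$$
which is positive unless $x=0$. So (6) is an inner product.

**Step 4: $K=K^*$.** First we describe $K$ by inequalities:
$$K=\{(x_0,y):u_F\cdot y\le x_0\ \text{for all } F\}=\{x:L(x,q_F)\le0\ \text{for all } F\}.$$
Indeed, for $x_0>0$ the condition says $y/x_0\in P$. If $x_0\le0$, it makes $y$ a recession direction of the bounded set $P=\{y:u_F\cdot y\le1\ \text{for all } F\}$, so $y=0$, and then $x_0\ge0$, so $x=0$. By (5), $\langle y,p_v\rangle=\langle p_v,y\rangle=-L(Ap_v,y)$ is a positive multiple of $-L(y,q_{\varphi(v)})$. Since $\varphi$ is onto the facets,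
$$K^*=\{y:\langle y,p_v\rangle\ge0\ \text{for all } v\}=\{y:L(y,q_F)\le0\ \text{for all } F\}=K.$$
The facet of $K$ orthogonal to $p_v$ is $\{y\in K:L(y,q_{\varphi(v)})=0\}$, the one corresponding to $\varphi(v)$. This proves Theorem 1. $\square$

Compare with the square pyramid and the map $\varphi$ of Section 2, which is symmetric but has $0\in\varphi(0)$. Steps 1 and 4 apply to it word for word: $A^2=I$, and $-L(x,Ay)$ is a symmetric nondegenerate form for which $K$ is its own dual. But $-L(p_0,Ap_0)$ is a positive multiple of $-L(p_0,q_{\varphi(0)})=0$, so the form is not definite. Only Step 2 fails.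

## 9. Uniqueness, symmetry and the normal form: proof of Theorem 2

**Part (1).** "If" is Theorem 1. "Only if" is the observation in Section 1 that a self-dual cone has a strong involution.

**Part (2).** Let $P$ be midscribed as in Section 8. Let $\Gamma$ be the finite group of incidence-preserving bijections $\gamma:I\to I$ that preserve or interchange types; it is the group of automorphisms and anti-automorphisms of the face lattice.

**Step 1: $\Gamma$ acts by Lorentz maps.** By Proposition 7 and Lemma 8 each $\gamma\in\Gamma$ has a unique $A_\gamma\in O^+(3,1)$ with $A_\gamma c_i\in\mathbb R_{>0}c_{\gamma(i)}$ for all $i$. Since $A_\gamma A_\delta c_i\in\mathbb R_{>0}c_{\gamma\delta(i)}$, uniqueness gives $A_{\gamma\delta}=A_\gamma A_\delta$. The homomorphism is injective. Indeed, if $A_\gamma=I$, then $c_i$ and $c_{\gamma(i)}$ are positive multiples of each other, so $B_i=B_{\gamma(i)}$. But the caps are pairwise distinct: those of the same type by (P1), and $B_v,B_F$ because they are disjoint or have orthogonally crossing boundaries by (P2). So $\gamma(i)=i$ for all $i$.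

**Step 2: a common fixed vector determines everything.** The vector $f_\Gamma=\sum_{\gamma\in\Gamma}A_\gamma o$ is forward timelike and fixed by all $A_\gamma$. Let $\varphi$ be a strong involution, with associated $\beta\in\Gamma$. By Section 8 the fixed space of $A_\beta$ is a line, so it is $\mathbb Rf_\Gamma$, and $A_\beta=-I$ on $f_\Gamma^\perp$. This describes $A_\beta$ without reference to $\varphi$. So any two strong involutions have the same $A_\beta$, and by injectivity the same $\beta$: $\varphi$ is unique.

**Step 3: centrality and isometries.** Every $A_\gamma$ fixes $f_\Gamma$ and preserves $L$, so it preserves $\mathbb Rf_\Gamma$ and $f_\Gamma^\perp$. Hence it commutes with $A_\beta$, and by injectivity $\beta$ is central in $\Gamma$. Moreover,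
$$-L(A_\gamma x,A_\beta A_\gamma y)=-L(A_\gamma x,A_\gamma A_\beta y)=-L(x,A_\beta y),$$
so all $A_\gamma$ are isometries of the inner product (6). If $\gamma$ is an automorphism, i.e. type-preserving, then $A_\gamma$ permutes the rays $\mathbb R_{>0}p_v$ as $\gamma$ does, so $A_\gamma K=K$.

**Part (3), existence.** Keep the notation of Section 8 and scale $f$ so that $L(f,f)=-1$. Write $p_v=s_vf+h_v$ with $h_v\in f^\perp$; then $Ap_v=s_vf-h_v$.

**Step 1: $s_v>0$ for all $v$.** This ensures that $K$ still has a compact slice at height one when $f$ is moved to $o$. Suppose $s_v\le0$. As $f^\perp$ is a 3-dimensional positive definite space, there is $k\in f^\perp$ with $L(k,k)=1$ and $L(k,h_v)=0$. Then $n=f+k$ is null, and it is forward since $L(f,n)=-1<0$. We get $L(p_v,n)=-s_v\ge0$ and $L(Ap_v,n)=-s_v\ge0$. So the point of $S^2$ corresponding to $n$ lies in $C(p_v)\cap C(Ap_v)=B_v\cap B_{\varphi(v)}$. By (P2), $v\in\varphi(v)$, a contradiction.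

**Step 2: move $f$ to $o$.** Choose an $L$-orthonormal basis of $f^\perp$ and let $T$ send $f$ to $o$ and this basis to the standard basis of $\{0\}\times\mathbb R^3$. Then $T$ preserves $L$, and since $Tf=o$ is forward, $T\in O^+(3,1)$. The first coordinate of $Tp_v=s_vo+Th_v$ is $s_v>0$, so $Tp_v$ is a positive multiple of some $(1,\hat v)$. With $\hat P=\operatorname{conv}\{\hat v\}$, the cone $TK$ is the cone over $\{1\}\times\hat P$. So $\hat P$ is a 3-polytope combinatorially equivalent to $P$.

**Step 3: $\hat P=-\hat P^\circ$.** The map $TAT^{-1}$ fixes $o$ and is $-1$ on $o^\perp$, so it equals $J:=\operatorname{diag}(1,-I_3)$. The transported inner product is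
$$\langle T^{-1}x,T^{-1}y\rangle=-L(T^{-1}x,AT^{-1}y)=-L(x,Jy)=x_0y_0+\vec x\cdot\vec y,$$
the standard one, and $TK$ is self-dual for it. Therefore
$$y\in\hat P\iff(1,y)\in TK\iff1+x\cdot y\ge0\ \text{for all } x\in\hat P\iff-y\in\hat P^\circ.$$

**Step 4: the edges of $\hat P$ are tangent to $S^2$.** Let $e=[v,w]$ be an edge of $P$, and let $Q^+=\{x:x_0\ge0,\ L(x,x)\le0\}$. The plane $\operatorname{span}(p_v,p_w)$ meets $Q^+$ exactly in $\mathbb R_{\ge0}(1,t_e)$. To see this, note that a point of the plane with $x_0>0$ is $x_0(1,z)$ with $z\in\operatorname{aff}(e)$, and $L\le0$ means $|z|\le1$, i.e. $z=t_e$. A point of $Q^+$ with $x_0=0$ is $0$. As $t_e\in\operatorname{relint}e$, $(1,t_e)$ is a positive combination of $p_v,p_w$. Since $TQ^+=Q^+$, the plane spanned by $(1,\hat v),(1,\hat w)$ meets $Q^+$ in a single ray, generated by a positive combination of $(1,\hat v)$ and $(1,\hat w)$. So $\operatorname{aff}[\hat v,\hat w]$ meets $B$ in exactly one point, lying in $[\hat v,\hat w]$. The edges of $\hat P$ are exactly these segments, because $T$ is linear and maps faces of $K$ to faces of $TK$.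

**Part (3), uniqueness.** Let $P_1,P_2$ satisfy $P_i=-P_i^\circ$ with all edges tangent to $S^2$, and let $\beta:P_1\to P_2$ be a combinatorial isomorphism.

**Step 1: the Lorentz map of each strong involution is $J$.** Since $P_i$ is bounded, $0\in\operatorname{int}P_i^\circ$, so $0\in\operatorname{int}P_i$ and $P_i$ is midscribed. For a polytope with $0$ in its interior, the facets of the polar are given by $v\cdot y=1$, one for each vertex $v$. Hence the facets of $P_i=-P_i^\circ$ have normals $u=-v$, and $\varphi_i(v)=\{x\in P_i:-v\cdot x=1\}$ is a bijection from vertices to facets. It is a strong involution: $v\in\varphi_i(w)$ means $-v\cdot w=1$, which is symmetric, and $v\cdot v\ne-1$. Since $Jp_v=(1,-v)=q_{\varphi_i(v)}$, $Jq_{\varphi_i(v)}=p_v$ and $J\in O^+(3,1)$, the unique map belonging to $\varphi_i$ is $J$.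

**Step 2: the isomorphism commutes with $J$.** Let $A$ be the map of Proposition 7 for $\beta$ (acting on vertices and facets). Then $\beta\varphi_1\beta^{-1}$ is a strong involution of $P_2$, and by Lemma 8 its Lorentz map is $AJA^{-1}$. By part (2), $\beta\varphi_1\beta^{-1}=\varphi_2$. So $AJA^{-1}=J$.

**Step 3: $A$ is orthogonal.** Since $A$ commutes with $J$, it preserves the fixed line $\mathbb Ro$ of $J$. As $A$ preserves $L$ and the forward cone, $Ao=o$, and $A$ preserves $o^\perp=\{0\}\times\mathbb R^3$. So $A=\operatorname{diag}(1,U)$ with $U\in O(3)$. For each vertex $v$ of $P_1$, $(1,Uv)=A(1,v)\in\mathbb R_{>0}(1,\beta(v))$, and comparing first coordinates gives $Uv=\beta(v)$. So $\beta$ is induced by $U$. In particular two polytopes $\hat P$ belonging to the same $\mathcal K$ differ by an element of $O(3)$. This completes the proof of Theorem 2. $\square$
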